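# Large first and second neighbourhoods do not force all trees

## A graph with no copy of $T_{k,7}$

All graphs are finite and simple. For a graph $G$ and a vertex $x$, write $N_G(x)$ for the neighbourhood of $x$. The second neighbourhood $N^2_G(x)$ is the set of vertices $y\in V(G)\setminus\{x\}$ that share a common neighbour with $x$. The minimum and maximum degrees are $\delta(G)$ and $\Delta(G)$.

For integers $\ell\ge 3$ and $k\ge 2\ell$, let $T_{k,\ell}$ be the following tree. A root $v$ has $\ell$ children $c_1,\dots,c_\ell$. The child $c_j$ has $m_j$ further neighbours, all of them leaves. The numbers $m_j$ satisfy $\sum_j m_j=k-\ell$ and are as equal as possible.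

**Theorem 1.** For every $k\ge 223$ there is a graph $G$ with $\delta(G)\ge k/2$ and a vertex $x$ with
$$\min\{|N_G(x)|,|N^2_G(x)|\}\ge \tfrac{4k}{3}$$
such that $G$ does not contain the $k$-edge tree $T_{k,7}$.

Theorem 1 answers, in the negative, a question whose source is the paper of Alexey Pokrovskiy, Leo Versteegen and Ella Williams, "Embedding trees using minimum and maximum degree conditions", arXiv:2512.16799 (2025). The statement to be proved or disproved was: let $k\in\mathbb N$; if $\delta(G)\ge k/2$ and some vertex $x$ has $\min\{|N_G(x)|,|N^2_G(x)|\}\ge 4k/3$, then $G$ contains a copy of every $k$-edge tree. By Theorem 1 the statement is false for every $k\ge 223$.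

We prove Theorem 1 first. Then come three further results. Theorem 2 says that replacing $4/3$ by any constant below $2$ does not help, even if $|N^2_G(x)|$ is required to be an enormous multiple of $k$. Theorem 3 says that the statement still fails when the minimum degree is raised to nearly $\frac47k$. Theorem 4 goes in the other direction: for the trees $T_{k,\ell}$ with $\ell$ large, the constant $2$ cannot be exceeded by more than a small amount.

## Second neighbourhoods, embeddings, and the first trees to test

**Definition (copy, embedding).** A graph $G$ contains a copy of a tree $T$ if there is an injective map $\varphi:V(T)\to V(G)$ sending edges to edges. Such a $\varphi$ is an embedding. Non-edges of $T$ may be sent to edges of $G$.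

The textbook fact behind the subject is that $\delta(G)\ge k$ forces every $k$-edge tree. Embed the tree one vertex at a time, each new vertex adjacent to one already placed. When a new vertex is to be attached to a placed vertex $p$, at most $k$ vertices have been used and one of them is $p$ itself. So at most $k-1$ of the at least $k$ neighbours of $\varphi(p)$ are occupied. The question asks whether half of this minimum degree is enough, given one vertex with a large first and second neighbourhood.

The set $N_G^2(x)$ is not the set of vertices at distance exactly two. If $G$ is the path $x,u,y$, then $N^2_G(x)=\{y\}$. If $G$ is the triangle on $x,y,z$, then $z$ is a common neighbour of $x$ and $y$, and $y$ is a common neighbour of $x$ and $z$, so $N^2_G(x)=\{y,z\}=N_G(x)$. First and second neighbourhoods may overlap, and the proof of Theorem 1 uses this. (The proof of Theorem 2 will not need it, as we shall see.)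

Let us try the statement on the simplest trees. The star with $k$ edges is contained in $G$, since $x$ has degree at least $4k/3\ge k$. For the path with $k$ edges, recall the textbook fact that a connected graph $H$ contains a path with at least $\min\{2\delta(H),|V(H)|-1\}$ edges. Apply it to the component of $x$. This component has minimum degree at least $k/2$ and at least $1+4k/3$ vertices, so it contains a path with at least $k$ edges. Stars and paths therefore give no counterexample.

The next family in line is trees of depth two, and $T_{k,\ell}$ is the balanced one. It has $\ell+(k-\ell)=k$ edges. Since the $m_j$ are $\ell$ integers as equal as possible with sum $k-\ell$,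
$$m_j\in\{\lfloor k/\ell\rfloor-1,\ \lceil k/\ell\rceil-1\}.$$
We put
$$m:=\lfloor k/\ell\rfloor-1,\qquad\text{so } m_j\ge m\text{ for all }j.$$
For example, in $T_{10,3}$ the root has three children, which carry $3$, $2$ and $2$ leaves, and $m=2$. When $\ell$ is fixed and $k$ is large, each child carries about $k/\ell$ leaves.

## Two complete bipartite graphs hung on $x$

To build a graph without $T_{k,\ell}$, we must rule out every vertex as the image of the root $v$. A natural first attempt is this. Take disjoint sets $A_1,A_2$ of size $a$ and $B_1,B_2$ of size $b$. Join $A_i$ completely to $B_i$ for $i=1,2$, and join a new vertex $x$ to all of $A_1\cup A_2$. Where can $v$ go?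

If $v\mapsto x$, the children go to $A_1\cup A_2$. For odd $\ell$ one of the two sides receives at least $\frac{\ell+1}{2}$ children, whose leaves must all fit into one set $B_i$. They number at least $\frac{\ell+1}2m\approx\left(\frac12+\frac1{2\ell}\right)k$. So this is impossible if $b$ is slightly below $\left(\frac12+\frac1{2\ell}\right)k$. The odd number of children leaves room for $b$ to exceed $k/2$, hence for minimum degree $k/2$.

If $v\mapsto A_i$, at most one child goes to $x$ and the others go to $B_i$. Their leaves, at least $(\ell-1)m\approx\left(1-\frac1\ell\right)k$ of them, must fit into $A_i$. This is impossible if $a$ is slightly below $\left(1-\frac1\ell\right)k$. So $|N_G(x)|=2a$ may be almost $2k$.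

If $v\mapsto B_i$, all children go to $A_i$, and all $k-\ell$ leaves must fit into $B_i\cup\{x\}$, which has only about $k/2$ vertices.

So the minimum degree and $|N_G(x)|$ can both be made large enough. The attempt stops at the second neighbourhood: here $N^2_G(x)=B_1\cup B_2$ exactly, of size $2b$, and the first case limits $2b$ to about $\left(1+\frac1\ell\right)k\le\frac43k$. We need $2b\ge\frac43k$, and this cannot be arranged even for $\ell=3$.

**Remark (this attempt always fails).** If $a,b\ge \frac{2k}3$, the graph above contains $T_{k,\ell}$ for every $\ell\ge3$ with $k\ge2\ell$. To see this, send $v$ to $x$, send $\lceil \ell/2\rceil$ children to $A_1$ and the others to $A_2$. There is room, since $\lceil\ell/2\rceil\le\ell\le k/2\le a$. Since $m_j\le\lceil k/\ell\rceil-1<k/\ell$, the leaves of the children on either side number at most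
$$\frac{\ell+1}{2}\cdot\frac k\ell=\left(\frac12+\frac1{2\ell}\right)k\le\frac{2k}3\le b,$$
so they fit into $B_1$ and $B_2$.

**Remark (why $\ell$ is odd).** If $\ell\ge4$ is even, then minimum degree $k/2$ already lets $T_{k,\ell}$ in, as long as $a\ge \ell/2$. The vertices of $A_i$ have degree $b+1$, so $b\ge \frac k2-1$. Send $v$ to $x$ and $\ell/2$ children to each side. The $m_j$ take at most two values, which differ by at most one, so we can split the children so that the numbers of leaves on the two sides differ by at most $1$. Each side then has at most $\frac{k-\ell+1}2\le\frac k2-1\le b$ leaves.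

## Adding a sparse graph $F$ to enlarge $N^2(x)$

A vertex $z\ne x$ enters $N^2_G(x)$ as soon as it has one neighbour in $N_G(x)$. So put a perfect matching inside $A_1$ and another inside $A_2$. Every vertex $u\in A_i$ then has its partner as a common neighbour with $x$, and all of $A_1\cup A_2$, a set of size $2a$ which may be almost $2k$, joins the second neighbourhood.

What do such extra edges cost? Suppose each vertex receives at most $s$ of them. When $v\mapsto x$, each child in $A_i$ gains at most $s$ new places for its leaves; this is a bounded number against roughly $k/\ell$ leaves. When $v\mapsto A_i$, up to $s$ more children may escape from $B_i$, so the bound on $a$ drops to about $\left(1-\frac{s+1}\ell\right)k$. This is a loss linear in $k$, but a small one when $\ell$ is large compared with $s$. The lemma below makes this precise.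

**Construction.** Let $a,b\ge1$ and $r\ge2$. Take pairwise disjoint sets $A_1,\dots,A_r$ of size $a$ and $B_1,\dots,B_r$ of size $b$, and one more vertex $x$. Let $F$ be a graph on $A_1\cup\dots\cup A_r$ with maximum degree at most $s$. The graph $G(r,a,b,F)$ has as edges all pairs between $A_i$ and $B_i$ for $1\le i\le r$, all pairs between $x$ and $A_1\cup A_2$, and all edges of $F$.

We read off three facts. First, $N_G(x)=A_1\cup A_2$. Second, $N^2_G(x)$ contains every $F$-neighbour of a vertex of $A_1\cup A_2$, since that vertex is the common neighbour. Third, a vertex of $B_i$ is adjacent exactly to $A_i$, while the neighbours of a vertex $u\in A_i$ lie in $B_i\cup\{x\}\cup N_F(u)$. As a small example, let $r=2$, $a=2$, $b=1$, and let $F$ consist of one edge inside $A_1$ and one inside $A_2$. Then $G$ has $7$ vertices, $|N_G(x)|=4$, and $N^2_G(x)$ consists of all six vertices other than $x$.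

**Lemma.** Let $\ell\ge3$ be odd, $k\ge2\ell$, $s\ge0$, $m=\lfloor k/\ell\rfloor-1$, and suppose
$$(\ell+1)(m-s)>2b,\tag{1}$$
$$(\ell-1-s)\,m\ge a,\tag{2}$$
$$k-\ell-\ell s>b.\tag{3}$$
Then $G(r,a,b,F)$ does not contain $T_{k,\ell}$.

Proof. Suppose $\varphi$ embeds $T_{k,\ell}$ in $G=G(r,a,b,F)$. We contradict one hypothesis for each possible place of $\varphi(v)$.

**Case $\varphi(v)=x$.** This case uses (1). All $\varphi(c_j)$ lie in $A_1\cup A_2$. As $\ell$ is odd, some $A_i$ with $i\in\{1,2\}$ contains at least $\frac{\ell+1}2$ of them. Fix exactly $\frac{\ell+1}2$ such children. Together they have at least $\frac{\ell+1}2m$ leaves. The image of each such leaf is adjacent to a vertex of $A_i$ and is not $x$, because $x$ is already used. So the leaves are mapped injectively into $B_i$ together with the $F$-neighbours of the $\frac{\ell+1}2$ chosen images. This set has at most $b+\frac{\ell+1}2s$ elements. Hence $\frac{\ell+1}2m\le b+\frac{\ell+1}2s$, that is, $(\ell+1)(m-s)\le 2b$, contradicting (1).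

**Case $\varphi(v)\in A_i$ for some $i$.** This case uses (2). The neighbours of $\varphi(v)$ lie in $B_i\cup\{x\}\cup N_F(\varphi(v))$. At most $1+s$ children go to $\{x\}\cup N_F(\varphi(v))$, so at least $\ell-1-s$ children go to $B_i$. (By (2) and $a\ge1$, this number is positive.) Vertices of $B_i$ have all their neighbours in $A_i$. So the leaves of these children, at least $(\ell-1-s)m$ of them, are mapped injectively into $A_i\setminus\{\varphi(v)\}$. Hence $(\ell-1-s)m\le a-1$, contradicting (2).

**Case $\varphi(v)\in B_i$ for some $i$.** This case uses (3). All $\ell$ children are mapped into $A_i$. So all $k-\ell$ leaves are mapped into $B_i\setminus\{\varphi(v)\}$, together with $x$ and the $F$-neighbours of $\ell$ vertices. Hence $k-\ell\le(b-1)+1+\ell s=b+\ell s$, contradicting (3). $\blacksquare$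

## Seven children: proof of Theorem 1

With matchings we have $s=1$. Condition (2) limits $a$ to roughly $\left(1-\frac2\ell\right)k$, and $2a\ge\frac43k$ requires $a\ge\frac23k$. For all large $k$ this asks for $1-\frac2\ell>\frac23$, that is, $\ell>6$. The first odd choice is $\ell=7$, with $\frac57>\frac23$.

Let $k\ge223$, $r=2$, $a=2\lceil k/3\rceil$, $b=\lceil k/2\rceil-2$. Let $F$ be the union of a perfect matching of $A_1$ and a perfect matching of $A_2$, which exist because $a$ is even. So $s=1$. Put $G=G(2,a,b,F)$.

**Step 1: degrees.** We check the conditions on $\delta(G)$ and $|N_G(x)|$. A vertex of $A_i$ has $b$ neighbours in $B_i$, the neighbour $x$, and its partner in $F$, so its degree is $b+2=\lceil k/2\rceil\ge k/2$. A vertex of $B_i$ has degree $a\ge\frac{2k}3$. Finally $|N_G(x)|=\deg x=2a\ge\frac{4k}3$. So $\delta(G)\ge k/2$.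

**Step 2: second neighbourhood.** We check the condition on $|N^2_G(x)|$. The $F$-partner of a vertex $u\in A_i$ lies in $A_i\subseteq N_G(x)$, so it is a common neighbour of $u$ and $x$. Hence $A_1\cup A_2\subseteq N^2_G(x)$ and $|N^2_G(x)|\ge2a\ge\frac{4k}3$.

**Step 3: no copy of $T_{k,7}$.** We check the hypotheses of the Lemma with $\ell=7$ and $s=1$. Clearly $k\ge14$. Since $\lfloor k/7\rfloor\ge\frac{k-6}7$, we have $m\ge\frac{k-13}7$.

For (1): $8(m-1)\ge\frac{8(k-20)}7$, and $2b=2\lceil k/2\rceil-4\le k-3$. The inequality $\frac{8(k-20)}7>k-3$ is equivalent to $8k-160>7k-21$, that is, $k>139$.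

For (2): here $\ell-1-s=5$, and $5m\ge\frac{5(k-13)}7$, while $a=2\lceil k/3\rceil\le\frac{2(k+2)}3=\frac{2k+4}3$. The inequality $\frac{5(k-13)}7\ge\frac{2k+4}3$ is equivalent to $15k-195\ge14k+28$, that is, $k\ge223$.

For (3): we need $k-14>b$. Since $b\le\frac{k+1}2-2=\frac{k-3}2$, it is enough that $2k-28>k-3$, that is, $k>25$.

By the Lemma, $G$ does not contain $T_{k,7}$. This proves Theorem 1. $\blacksquare$

It helps to see the numbers once. For $k=223$ we get $m=30$, $a=150$, $b=110$. Then $\delta(G)=112\ge111.5$ and $|N_G(x)|=300\ge297.3\ldots$. The three conditions read $8\cdot29=232>220$, then $5\cdot30=150\ge150$, then $209>110$. Condition (2) holds with equality.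

## No constant below $2$ suffices

In the graph of Theorem 1, the set $N^2_G(x)\setminus N_G(x)=B_1\cup B_2$ has only about $k$ elements. One may ask whether a much larger second neighbourhood, or a larger first one, would force the trees. The answer is no.

**Theorem 2.** For all $\varepsilon\in(0,\frac12]$ and $C\ge1$ there are an odd $\ell$ and a $k_0$ such that for every $k\ge k_0$ there is a graph $G$ with a vertex $x$ satisfying
$$\delta(G)\ge\Bigl(1+\frac1{2\ell}\Bigr)\frac k2,\qquad |N_G(x)|\ge(2-\varepsilon)k,\qquad |N^2_G(x)|\ge Ck,$$
and $T_{k,\ell}\not\subseteq G$.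

The new point is to use further pairs $A_i,B_i$ with $i\ge3$, and to let $F$ send each vertex of $A_1\cup A_2$ to its own $s$ vertices there. The vertices of $A_3,A_4,\dots$ get their minimum degree from their own $B_i$, and the Lemma already allows for them.

Proof. Let $s=\lceil C\rceil$, let $\ell$ be an odd integer with $\ell\ge4(s+1)/\varepsilon$, and put
$$r=2s+2,\qquad a=\Bigl\lceil\Bigl(1-\frac\varepsilon2\Bigr)k\Bigr\rceil,\qquad b=\Bigl\lceil\Bigl(1+\frac1{2\ell}\Bigr)\frac k2\Bigr\rceil.$$
Since $s\ge1$ and $\varepsilon\le\frac12$, we have $\ell\ge8(s+1)\ge16$.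

**Step 1: the graph $F$.** We want $F$ to have maximum degree $s$ and to reach many vertices from $A_1\cup A_2$. The set $A_3\cup\dots\cup A_r$ is a union of $2s$ sets of size $a$, so it has $2sa$ elements. Partition it into $2a$ classes of size $s$ and assign the classes bijectively to the $2a$ vertices of $A_1\cup A_2$. Let $F$ join each vertex of $A_1\cup A_2$ to all vertices of its class. Vertices of $A_1\cup A_2$ have $F$-degree $s$ and all others have $F$-degree $1$, so $\Delta(F)=s$. Let $G=G(r,a,b,F)$.

**Step 2: degrees and neighbourhoods.** We check the three inequalities of the theorem. A vertex of $A_1\cup A_2$ has degree $b+1+s$ and a vertex of $A_i$ with $i\ge3$ has degree $b+1$. Both are at least $\left(1+\frac1{2\ell}\right)\frac k2$. A vertex of any $B_i$ has degree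
$$a\ge\Bigl(1-\frac\varepsilon2\Bigr)k\ge\frac34k\ge\Bigl(1+\frac1{2\ell}\Bigr)\frac k2,$$
where the last step holds because $1+\frac1{2\ell}\le\frac{33}{32}<\frac32$. Moreover $|N_G(x)|=\deg x=2a\ge(2-\varepsilon)k$, and $\deg x\ge a$ also satisfies the minimum degree bound. Every vertex of $A_3\cup\dots\cup A_r$ is an $F$-neighbour of a vertex of $A_1\cup A_2$, so
$$|N^2_G(x)|\ge2sa\ge2s\cdot\frac34k=\frac32sk\ge Ck.$$

**Step 3: no copy of $T_{k,\ell}$.** We check the Lemma for $k\ge k_0$, where $k_0\ge2\ell$ is chosen, depending only on $\ell,s,\varepsilon$, so that the following three inequalities hold for all $k\ge k_0$: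
$$\frac k{2\ell}>(\ell+1)(s+2)+2,\qquad \frac{\varepsilon k}4\ge2\ell+1,\qquad \frac{5k}{12}>\ell(s+1)+1.$$
We use $m\ge\frac k\ell-2$ and $\lceil y\rceil\le y+1$.

For (1):
$$(\ell+1)(m-s)\ge(\ell+1)\Bigl(\frac k\ell-2-s\Bigr)=k+\frac k\ell-(\ell+1)(s+2)>k+\frac k{2\ell}+2\ge2b.$$
The strict inequality is the first condition on $k_0$.

For (2), note that $\ell-1-s>0$ and $\frac{s+1}\ell\le\frac\varepsilon4$. Hence
$$(\ell-1-s)m\ge(\ell-1-s)\Bigl(\frac k\ell-2\Bigr)\ge k-\frac{(s+1)k}\ell-2\ell\ge\Bigl(1-\frac\varepsilon4\Bigr)k-2\ell\ge\Bigl(1-\frac\varepsilon2\Bigr)k+1\ge a,$$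
where the fourth inequality is the second condition on $k_0$.

For (3), since $\ell\ge3$ we have $b\le\left(1+\frac16\right)\frac k2+1=\frac7{12}k+1$. By the third condition on $k_0$, $k-\ell-\ell s>\frac7{12}k+1\ge b$.

By the Lemma, $T_{k,\ell}\not\subseteq G$. $\blacksquare$

Consequently no hypothesis of the form $|N_G(x)|\ge pk$, $|N_G^2(x)|\ge qk$ with $p<2$, added to $\delta(G)\ge k/2$, forces all $k$-edge trees, however large $q$ is.

**Remark (disjoint neighbourhoods).** The $2sa\ge Ck$ second neighbours counted in Step 2 lie in $A_3\cup\dots\cup A_r$, which is disjoint from $N_G(x)=A_1\cup A_2$. With $\varepsilon=\frac12$ and $C=\frac43$ this gives $|N_G(x)|\ge\frac32k$ and $|N^2_G(x)\setminus N_G(x)|\ge\frac43k$. So for large $k$ the original statement fails also if vertices of $N_G(x)$ are not counted as second neighbours.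

## Raising the minimum degree to nearly $\frac47k$

In Theorem 1 condition (1) has room to spare: $8m\approx\frac87k$ against $2b\approx k$. Using this room raises the minimum degree.

**Theorem 3.** For every odd $\ell\ge7$ and every $\gamma\in(0,\frac1{10})$, for all large $k$ there is a graph $G$ with $T_{k,\ell}\not\subseteq G$, $\delta(G)\ge\left(1+\frac1\ell-\gamma\right)\frac k2$, and a vertex $x$ with
$$\min\{|N_G(x)|,|N_G^2(x)|\}\ge2\Bigl(1-\frac2\ell-\gamma\Bigr)k.$$
In particular, the original statement remains false for all large $k$ if $\delta(G)\ge k/2$ is strengthened to $\delta(G)\ge\left(\frac47-\gamma\right)k$.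

Proof. Let $r=2$, let $a$ be the least even integer with $a\ge\left(1-\frac2\ell-\gamma\right)k$, and let $b=\left\lceil\left(1+\frac1\ell-\gamma\right)\frac k2\right\rceil$. Let $F$ be a union of perfect matchings of $A_1$ and of $A_2$, so $s=1$. (Note $1-\frac2\ell-\gamma\ge\frac57-\frac1{10}>0$, so $a\ge 2$.) Put $G=G(2,a,b,F)$.

**Step 1: degrees and neighbourhoods.** As in Theorem 1, $A_1\cup A_2=N_G(x)\subseteq N_G^2(x)$, and this set has size $2a\ge2\left(1-\frac2\ell-\gamma\right)k$. Vertices of $A_i$ have degree $b+2$. Vertices of $B_i$ have degree $a$, and $a\ge\left(1+\frac1\ell-\gamma\right)\frac k2$ follows from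
$$\Bigl(1-\frac2\ell-\gamma\Bigr)-\frac12\Bigl(1+\frac1\ell-\gamma\Bigr)=\frac12-\frac5{2\ell}-\frac\gamma2\ge\frac17-\frac\gamma2\ge0,$$
where $\ell\ge7$ gives $\frac12-\frac5{2\ell}\ge\frac12-\frac5{14}=\frac17$. The vertex $x$ has degree $2a\ge a$. So the bound on $\delta(G)$ holds.

**Step 2: no copy of $T_{k,\ell}$.** We check the Lemma with $s=1$ for large $k$; it is enough that $k\ge2\ell$, $\gamma k>3(\ell+1)+2$ and $\frac37k>2\ell+1$. Again $m\ge\frac k\ell-2$.

For (1):
$$(\ell+1)(m-1)\ge(\ell+1)\Bigl(\frac k\ell-3\Bigr)=\Bigl(1+\frac1\ell\Bigr)k-3(\ell+1)>\Bigl(1+\frac1\ell-\gamma\Bigr)k+2\ge2b.$$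

For (2), since $\gamma k>3\ell+5\ge2\ell+2$,
$$(\ell-2)m\ge(\ell-2)\Bigl(\frac k\ell-2\Bigr)\ge\Bigl(1-\frac2\ell\Bigr)k-2\ell\ge\Bigl(1-\frac2\ell-\gamma\Bigr)k+2\ge a.$$

For (3), $b\le\left(1+\frac17\right)\frac k2+1=\frac47k+1$, so $k-2\ell>\frac47k+1\ge b$.

By the Lemma, $T_{k,\ell}\not\subseteq G$.

**Step 3: the second assertion.** We specialise to $\ell=7$. Making $\gamma$ smaller only strengthens the condition $\delta(G)\ge\left(\frac47-\gamma\right)k$, so we may assume $\gamma<\frac1{21}$. Then $\delta(G)\ge\left(\frac87-\gamma\right)\frac k2=\left(\frac47-\frac\gamma2\right)k\ge\left(\frac47-\gamma\right)k$. Also $2\left(\frac57-\gamma\right)>2\left(\frac57-\frac1{21}\right)=\frac43$, so both neighbourhoods have size at least $\frac43k$. $\blacksquare$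

## For the trees $T_{k,\ell}$, the threshold tends to $2k$

By Theorem 2, the trees $T_{k,\ell}$ can be avoided with $|N_G(x)|$ as close to $2k$ as we like. We now show that they cannot be used much beyond $2k$. The result needs no second neighbourhood and holds for even and odd $\ell$.

**Theorem 4.** Fix $\ell\ge3$ and $\eta>0$. For all $k\ge k_0(\ell,\eta)$, every graph $G$ with $\delta(G)\ge k/2$ and
$$\Delta(G)\ \ge\ (1+\eta)\,2\Bigl(1+\frac1{\ell(\ell-2)}\Bigr)k$$
contains $T_{k,\ell}$. Consequently, for every $\varepsilon>0$, every $\ell\ge\ell_0(\varepsilon)$ and every $k\ge k_0(\ell,\varepsilon)$, the conditions $\delta(G)\ge k/2$ and $\Delta(G)\ge(2+\varepsilon)k$ imply $T_{k,\ell}\subseteq G$.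

What would one try first? Take $x$ of maximum degree, send $v$ to $x$ and the children to $N(x)$, and choose the leaves greedily. Each child has at least $k/2$ neighbours, so the greedy choice is safe only until about $k/2$ vertices are used, that is, for about half of the children. It gets stuck when the vertices of $N(x)$ have neighbourhoods concentrated on one small set. But then the vertices of that small set have, on average, very many neighbours in $N(x)$, and they can serve as children, with leaves in $N(x)$ and the root placed at a vertex of $N(x)$. The proof plays the two embeddings against each other: if both fail, a double count bounds $\deg x$.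

Proof. Let $k\ge2\ell$, let $x$ have degree $n=\Delta(G)\ge2k$, and suppose $T_{k,\ell}\not\subseteq G$. Write $N(\cdot)$ for $N_G(\cdot)$, and put
$$D=k-\lfloor k/\ell\rfloor+1.$$
Call a vertex $z\ne x$ good if $|N(z)\cap N(x)|\ge D$, and bad otherwise. The vertex $x$ is neither good nor bad.

**Step 1: every $u\in N(x)$ has at most $\ell-2$ good neighbours.** The purpose is to exclude the embedding with root in $N(x)$. Suppose $u\in N(x)$ has distinct good neighbours $z_1,\dots,z_{\ell-1}$. Map $v\mapsto u$, $c_j\mapsto z_j$ for $j<\ell$, and $c_\ell\mapsto x$. These images are distinct and adjacent to $u$. Choose the leaves of $c_1,\dots,c_{\ell-1}$ one by one, those of $c_j$ inside $N(z_j)\cap N(x)$, a set of size at least $D$. The number of these leaves is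
$$k-\ell-m_\ell\le k-\ell-\lfloor k/\ell\rfloor+1.$$
Each leaf must avoid the earlier leaves, of which there are at most $k-\ell-\lfloor k/\ell\rfloor$, and the $\ell$ vertices $u,z_1,\dots,z_{\ell-1}$. It avoids $x$ automatically, since $x\notin N(x)$. So at most $k-\lfloor k/\ell\rfloor=D-1$ vertices are forbidden, and a choice is always possible. Finally choose the $m_\ell$ leaves of $c_\ell$ in $N(x)$. The tree has only $k$ vertices other than $c_\ell$, and $|N(x)|\ge2k>k$, so there is room. This is a copy of $T_{k,\ell}$, a contradiction.

**Step 2: many bad neighbours.** We translate Step 1 into two bounds. For $u\in N(x)$ let $B_u$ be the set of bad neighbours of $u$. Among the at least $k/2$ neighbours of $u$, one is $x$ and at most $\ell-2$ are good, so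
$$|B_u|\ge\frac k2-1-(\ell-2)=\frac k2-\ell+1.\tag{4}$$
On the other hand, if a bad vertex $z$ lies in $B_u$ with $u\in N(x)$, then $u\in N(z)\cap N(x)$. Hence
$$\text{each bad vertex lies in at most } D-1=k-\lfloor k/\ell\rfloor \text{ of the sets } B_u,\ u\in N(x).\tag{5}$$

**Step 3: few disjoint large pieces.** The purpose is to exclude the embedding with root at $x$. Let
$$M=\lceil k/\ell\rceil-1+\ell.$$
Choose a maximal family of distinct vertices $u_1,\dots,u_t\in N(x)$ with pairwise disjoint sets $L_i\subseteq B_{u_i}$, $|L_i|=M$; here maximal means that no further pair $(u,L)$ can be added. We claim $t\le\ell-1$. Otherwise map $v\mapsto x$ and $c_i\mapsto u_i$ for $i\le\ell$, and choose the $m_i$ leaves of $c_i$ in $L_i\setminus\{u_1,\dots,u_\ell\}$. This set has at least $M-\ell=\lceil k/\ell\rceil-1\ge m_i$ elements. It does not contain $x$, since $x$ is not bad. The sets $L_i$ are disjoint, so leaves of different children are distinct. This gives $T_{k,\ell}\subseteq G$, a contradiction.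

**Step 4: the bad neighbourhoods concentrate on a small set.** Let $Z=\bigcup_{i\le t}L_i$. All vertices of $Z$ are bad, and $|Z|\le(\ell-1)M$. Let $u\in N(x)\setminus\{u_1,\dots,u_t\}$. If $|B_u\setminus Z|\ge M$, we could add $u$ together with an $M$-subset of $B_u\setminus Z$ to the family, against maximality. So $|B_u\setminus Z|<M$, and by (4)
$$|B_u\cap Z|\ge\frac k2-\ell+1-M.\tag{6}$$

**Step 5: double counting.** We count the pairs $(u,z)$ with $u\in N(x)$ and $z\in B_u\cap Z$. Since $\ell\ge3$ and $M<\frac k\ell+\ell$,
$$\frac k2-\ell+1-M\ \ge\ \frac{\ell-2}{2\ell}k-2\ell+1,$$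
which is positive for large $k$. There are at least $n-\ell+1$ vertices $u\in N(x)\setminus\{u_1,\dots,u_t\}$, so (6) gives a lower bound for the number of pairs; (5) gives an upper bound. Together,
$$(n-\ell+1)\Bigl(\frac k2-\ell+1-M\Bigr)\ \le\ |Z|\,(D-1)\ \le\ (\ell-1)M\Bigl(k-\Bigl\lfloor\frac k\ell\Bigr\rfloor\Bigr).$$
With $M<\frac k\ell+\ell$ and $k-\lfloor k/\ell\rfloor\le\frac{\ell-1}\ell k+1$ we obtain, for large $k$,
$$n\ \le\ \ell-1+\frac{(\ell-1)\left(\frac k\ell+\ell\right)\left(\frac{\ell-1}\ell k+1\right)}{\frac{\ell-2}{2\ell}k-2\ell+1}.$$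
Divide by $k$ and let $k\to\infty$ with $\ell$ fixed. The right side tends to
$$\frac{(\ell-1)^2}{\ell^2}\cdot\frac{2\ell}{\ell-2}=\frac{2(\ell-1)^2}{\ell(\ell-2)}=2\Bigl(1+\frac1{\ell(\ell-2)}\Bigr),$$
because $(\ell-1)^2=\ell(\ell-2)+1$. So $n\le(1+o(1))\,2\left(1+\frac1{\ell(\ell-2)}\right)k$, where the $o(1)$ depends only on $\ell$ and $k$. For $k\ge k_0(\ell,\eta)$ this contradicts $n\ge(1+\eta)\,2\left(1+\frac1{\ell(\ell-2)}\right)k$. This proves the first assertion.

**Step 6: the second assertion.** We choose $\ell_0$ and $\eta$ in terms of $\varepsilon$. Choose $\ell_0(\varepsilon)\ge3$ so that $\frac2{\ell(\ell-2)}\le\frac\varepsilon2$ for all $\ell\ge\ell_0(\varepsilon)$, and put $\eta=\frac\varepsilon{4+\varepsilon}$. Then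
$$(1+\eta)\,2\Bigl(1+\frac1{\ell(\ell-2)}\Bigr)\le(1+\eta)\Bigl(2+\frac\varepsilon2\Bigr)=2+\frac\varepsilon2+\frac\varepsilon{4+\varepsilon}\cdot\frac{4+\varepsilon}2=2+\varepsilon,$$
and the first assertion applies. $\blacksquare$

Theorem 4 concerns only the trees $T_{k,\ell}$. Nothing here decides whether $\delta(G)\ge k/2$ and $\Delta(G)\ge2k$ suffice for all $k$-edge trees.
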